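\title{Stable matching without total unimodularity of the demand type}

\begin{abstract}
In a many-to-one matching market, the demand type of the firms is the set of vectors that record how a firm's chosen set of workers changes when more workers become available. If the demand type is totally unimodular, a stable matching exists whatever the workers' preferences. We show that the converse fails: for every $n\ge 3$ there is a demand type on $n$ workers that is not totally unimodular and for which every market has a stable matching. The converse does hold for at most two workers. For demand types that consist of $0/1$ vectors, we show that every market has a stable matching if and only if the vectors form a perfect matrix, and we describe this condition by three families of forbidden configurations. Each of these configurations destroys stability in an arbitrary demand type.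
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Markets, stability and demand types}

A \emph{discrete matching market}, or \emph{market}, consists of a finite set $F$ of firms, a finite set $W$ of workers, a null firm $\bot$ that stands for unemployment, and preferences. Each firm $f\in F$ has a strict linear order $\succ_f$ on the subsets of $W$, and each worker $w\in W$ has a strict linear order $\succ_w$ on $F\cup\{\bot\}$. A set $S$ is \emph{acceptable} to $f$ if $S\succ_f\emptyset$. For $X\subseteq W$, the \emph{choice} $\operatorname{Ch}_f(X)$ is the $\succ_f$-best subset of $X$; it is empty or acceptable, because $\emptyset\subseteq X$. We write a firm's preference as a list $f\colon S_1\succ\dots\succ S_r\succ\emptyset$ of all its acceptable sets, and a worker's preference as a list of all firms that she ranks above $\bot$.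

A \emph{matching} $\mu$ assigns to each worker $w$ an element $\mu(w)$ of $F\cup\{\bot\}$, and $\mu(f)$ denotes the set of workers assigned to $f$. The matching $\mu$ is \emph{stable} if
\begin{itemize}
\item[(S1)] $\operatorname{Ch}_f(\mu(f))=\mu(f)$ for all $f\in F$;
\item[(S2)] $\mu(w)\succeq_w\bot$ for all $w\in W$;
\item[(S3)] no pair $(f,S)$ with $f\in F$ and $S\subseteq W$ \emph{blocks} $\mu$, that is, satisfies $S\succ_f\mu(f)$ and $f\succeq_w\mu(w)$ for every $w\in S$.
\end{itemize}
So no firm wants to dismiss workers, no worker wants to quit, and no firm can assemble a better workforce from its own employees and from workers who would rather join it.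

Let $\mathbf{1}_S\in\{0,1\}^W$ be the indicator vector of $S\subseteq W$, and let $e_w=\mathbf{1}_{\{w\}}$. The \emph{demand type} of a firm $f$ is
\[
\mathcal{D}_f=\bigl\{\mathbf{1}_S-\mathbf{1}_{S'}\;:\;S\succ_f S',\ \operatorname{Ch}_f(S')=S',\ \operatorname{Ch}_f(S\cup S')=S\bigr\},
\]
and the \emph{firms' demand type} of the market is $\mathcal{D}=\bigcup_{f\in F}\mathcal{D}_f$. Here $S'$ is a workforce that $f$ would keep intact, and $S$ is the workforce to which $f$ moves when further workers are offered to it. The vector $\mathbf{1}_S-\mathbf{1}_{S'}$ has entry $+1$ at the workers hired in this move and $-1$ at the workers dismissed. The set $\mathcal{D}$ remembers these moves and forgets which firm makes them, the workforce from which they start, and the preferences of the workers. A \emph{demand type on $W$} is a subset of $\{0,\pm1\}^W$ that is the firms' demand type of some market with worker set $W$.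

A finite set of vectors in $\mathbb{Z}^W$ is \emph{totally unimodular} (TU) if every square submatrix of the matrix with these vectors as columns has determinant $0$ or $\pm1$.

\begin{example}\label{ex:two}
Let $W=\{1,2\}$ and take the firms
\[
f_1\colon \{1,2\}\succ\{1\}\succ\{2\}\succ\emptyset,\qquad f_2\colon \{1\}\succ\{2\}\succ\emptyset .
\]
For $f_1$, the moves from $S'=\emptyset$ give $(1,1)$, $(1,0)$, $(0,1)$, and the moves from $\{1\}$ or $\{2\}$ to $\{1,2\}$ give $(0,1)$ and $(1,0)$ again. The pair $S=\{1\}$, $S'=\{2\}$ is excluded, since $\operatorname{Ch}_{f_1}(\{1,2\})\ne\{1\}$. For $f_2$ this pair is allowed, and $\mathcal{D}_{f_2}=\{(1,0),(0,1),(1,-1)\}$. The firms' demand type is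
\[
\mathcal{D}_\triangle=\{(1,1),(1,0),(0,1),(1,-1)\},
\]
which is not TU because $(1,1)$ and $(1,-1)$ have determinant $-2$. The market $\Gamma_\triangle$ given by
\[
g_1\colon\{1,2\}\succ\emptyset,\qquad g_2\colon\{1\}\succ\{2\}\succ\emptyset,\qquad 1\colon g_1\succ g_2\succ\bot,\qquad 2\colon g_2\succ g_1\succ\bot
\]
has the same demand type, and it has no stable matching (Section~\ref{sec:two}).
\end{example}

\subsection{The question}

It is known that a market whose firms' demand type is TU has a stable matching, whatever the workers' preferences. One cannot ask for a converse market by market: if every worker prefers $\bot$ to every firm, then leaving everyone unemployed is stable, whatever the demand type. The converse has to be a statement about all markets that share a demand type. The following counterpart of the necessity part of Baldwin and Klemperer's unimodularity theorem comes from Huang~\cite{Huang}; the problem is to prove or disprove it.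
\begin{quote}
\textbf{(N)} \emph{If the firms' demand type $\mathcal{D}$ of a market is not TU, then some market on the same set of workers with firms' demand type $\mathcal{D}$ has no stable matching.}
\end{quote}
Say that a demand type $\mathcal{D}$ on $W$ \emph{guarantees stability} if every market on $W$ with firms' demand type $\mathcal{D}$ has a stable matching. Then (N) says that only TU demand types guarantee stability. Example~\ref{ex:two} suggests that (N) should be true. There the determinant $-2$ comes from an odd cycle of mutually incompatible employment contracts, and the workers' preferences, which the demand type leaves free, can be chosen to rotate around the cycle. One would guess that every large determinant can be exploited in this way.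

\subsection{Results}

The statement (N) is false as soon as there are three workers.

\begin{theorem}\label{thm:main}
For $n\ge3$ let $W=\{1,\dots,n\}$ and
\[
\mathcal{D}_n=\{e_1,\dots,e_n,\ e_1+e_2,\ e_1-e_3,\ e_2-e_3\}.
\]
Then $\mathcal{D}_n$ is the firms' demand type of some market with worker set $W$, and it is not TU. Every market on $W$ whose firms' demand type is contained in $\mathcal{D}_n$, in particular every market whose firms' demand type is exactly $\mathcal{D}_n$, has a stable matching, for all preferences of the workers.
\end{theorem}

The set $\mathcal{D}_n$ contains all unit vectors, and it contains $n$ vectors with determinant $\pm2$. It is therefore not unimodular in Baldwin and Klemperer's original sense either, which requires that every linearly independent subset extend to an integer basis of determinant $\pm1$. Replacing ``TU'' by ``unimodular'' in (N), or requiring the unit vectors to lie in $\mathcal{D}$, does not rescue the statement.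

\begin{theorem}\label{thm:threshold}
The statement \textup{(N)} is true when $|W|\le2$ and fails for every $|W|\ge3$.
\end{theorem}

For demand types without negative entries, in which no worker is ever dismissed to make room for another, we determine exactly which ones guarantee stability. A polytope is \emph{integral} if all its vertices have integer coordinates, and a $0/1$ matrix $A$ is \emph{perfect} if $\{x\ge0:Ax\le\mathbf{1}\}$ is an integral polytope. For a demand type $\mathcal{D}$ let
\[
\mathcal{E}(\mathcal{D})=\{S\subseteq W: S\ne\emptyset,\ \mathbf{1}_S\in\mathcal{D}\}.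
\]

\begin{theorem}\label{thm:perfect}
Let $\mathcal{D}$ be a demand type on $W$. If $\mathcal{D}\subseteq\{0,1\}^W$, the following are equivalent.
\begin{itemize}
\item[(a)] Every market with firms' demand type $\mathcal{D}$ has a stable matching.
\item[(b)] The polytope $P=\bigl\{x\in\mathbb{R}_{\ge0}^{\mathcal{E}(\mathcal{D})}:\sum_{S\ni w}x_S\le1\text{ for all }w\in W\bigr\}$ is integral; that is, the vectors of $\mathcal{D}$ are the columns of a perfect matrix.
\item[(c)] The family $\mathcal{E}(\mathcal{D})$ contains none of the following configurations:
\begin{itemize}
\item[(c1)] $k\ge3$ distinct, pairwise intersecting sets with empty common intersection;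
\item[(c2)] distinct sets $E_1,\dots,E_k$, with $k\ge5$ odd, such that for $i\ne j$ we have $E_i\cap E_j\ne\emptyset$ if and only if $i-j\equiv\pm1\pmod k$;
\item[(c3)] distinct sets $E_1,\dots,E_k$, with $k\ge7$ odd, such that for $i\ne j$ we have $E_i\cap E_j=\emptyset$ if and only if $i-j\equiv\pm1\pmod k$.
\end{itemize}
\end{itemize}
Moreover, for an arbitrary demand type $\mathcal{D}$: if $\mathcal{E}(\mathcal{D})$ contains a configuration \textup{(c1)}, \textup{(c2)} or \textup{(c3)}, then some market with firms' demand type exactly $\mathcal{D}$ has no stable matching.
\end{theorem}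

A TU matrix $A$ with entries $0,1$ is perfect: after adding slack variables, a vertex of $\{x\ge0:Ax\le\mathbf{1}\}$ has nonzero coordinates among those of $B^{-1}\mathbf{1}$ for a nonsingular maximal square submatrix $B$ of $[\,A\mid I\,]$, the determinant of $B$ is up to sign a minor of $A$, and Cramer's rule gives integrality. Perfection is strictly weaker, and this gives a second counterexample to (N), with no substitution at all.

\begin{corollary}\label{cor:four}
On $W=\{1,2,3,4\}$ let $\mathcal{D}^\circ$ consist of $e_1,\dots,e_4$ and the indicator vectors of $\{1,2,4\}$, $\{1,3,4\}$, $\{2,3,4\}$. Then $\mathcal{D}^\circ$ is a demand type that is neither TU nor unimodular, and every market with firms' demand type $\mathcal{D}^\circ$ has a stable matching.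
\end{corollary}

The two counterexamples work for independent reasons. In $\mathcal{D}_n$ the substitutions $e_1-e_3$ and $e_2-e_3$ go in one direction only: worker $3$ is always the one displaced. Total unimodularity does not see the sign of a column, so it registers a conflict that can never cycle. In $\mathcal{D}^\circ$ one worker belongs to all the conflicting sets and arbitrates the conflict. We do not give a full classification of the demand types that mix complements and substitutes.

Section~\ref{sec:contracts} restates stability in terms of contracts. Section~\ref{sec:two} treats two workers, and Section~\ref{sec:three} proves Theorem~\ref{thm:main} by elementary means. Section~\ref{sec:perfect} proves Theorem~\ref{thm:perfect} and Corollary~\ref{cor:four}; it uses Scarf's lemma and two theorems on perfect graphs, which we recall there.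

\section{Kept sets and contracts}\label{sec:contracts}

Fix a market. A firm $f$ \emph{keeps} a set $S$ if $\operatorname{Ch}_f(S)=S$, and $\mathcal{A}_f$ denotes the family of sets that $f$ keeps. Condition (S1) says that $\mu(f)\in\mathcal{A}_f$. The best subset of $X$ is also the best subset of every $Y\subseteq X$ that contains it:
\begin{equation}\label{eq:consistent}
\operatorname{Ch}_f(X)\subseteq Y\subseteq X\quad\Longrightarrow\quad\operatorname{Ch}_f(Y)=\operatorname{Ch}_f(X).
\end{equation}
In particular $\operatorname{Ch}_f(X)\in\mathcal{A}_f$ for all $X$. Also $\emptyset\in\mathcal{A}_f$, and every nonempty kept set is acceptable.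

The first lemma is how we extract information about a firm from a bound on its demand type.

\begin{lemma}\label{lem:moves}
Let $f$ be a firm.
\begin{itemize}
\item[(i)] If $S'\in\mathcal{A}_f$, $S'\subseteq X$ and $T=\operatorname{Ch}_f(X)\ne S'$, then $\mathbf{1}_T-\mathbf{1}_{S'}\in\mathcal{D}_f$.
\item[(ii)] If $\emptyset\ne S\in\mathcal{A}_f$, then $\mathbf{1}_S\in\mathcal{D}_f$.
\item[(iii)] Every vector of $\mathcal{D}_f$ has the form $\mathbf{1}_S-\mathbf{1}_{S'}$ with $S,S'\in\mathcal{A}_f$, and it has at least one entry equal to $+1$.
\end{itemize}
\end{lemma}

\begin{proof}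
(i) Since $T$ is the best subset of $X$ and $S'$ is another subset, $T\succ_f S'$. Since $T\subseteq T\cup S'\subseteq X$, \eqref{eq:consistent} gives $\operatorname{Ch}_f(T\cup S')=T$.

(ii) Apply (i) with $S'=\emptyset$ and $X=S$.

(iii) Let $S,S'$ be as in the definition of $\mathcal{D}_f$. Then $S'$ is kept by definition, and $S=\operatorname{Ch}_f(S\cup S')$ is kept. If no entry were $+1$, then $S\subseteq S'$, so $S=\operatorname{Ch}_f(S\cup S')=\operatorname{Ch}_f(S')=S'$, contrary to $S\succ_f S'$.
\end{proof}

A \emph{contract} is a pair $(f,S)$ with $\emptyset\ne S\in\mathcal{A}_f$. Its \emph{members} are the firm $f$ and the workers in $S$, and it is \emph{viable} if $f\succ_w\bot$ for all $w\in S$. Two distinct contracts \emph{conflict} if they have a common member. The contract $(g,T)$ \emph{beats} $(f,S)$ if a common member prefers it, in the sense that $g=f$ and $T\succ_f S$, or $g\succ_w f$ for some $w\in S\cap T$. For a matching $\mu$ let $M(\mu)=\{(f,\mu(f)):\mu(f)\ne\emptyset\}$. The map $\mu\mapsto M(\mu)$ is a bijection from the matchings that satisfy (S1) and (S2) to the sets of pairwise nonconflicting viable contracts.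

\begin{lemma}\label{lem:kernel}
Let $\mu$ satisfy \textup{(S1)} and \textup{(S2)}. The following are equivalent: \textup{(i)} $\mu$ is stable; \textup{(ii)} no contract blocks $\mu$; \textup{(iii)} every viable contract outside $M(\mu)$ is beaten by a contract in $M(\mu)$.
\end{lemma}

\begin{proof}
Suppose that a pair $(f,S)$ blocks $\mu$, and let $T=\operatorname{Ch}_f(S)$. Then $T\succeq_f S\succ_f\mu(f)\succeq_f\emptyset$, the last relation by (S1). So $(f,T)$ is a contract, and it blocks because $T\subseteq S$. This proves the equivalence of (i) and (ii).

A blocking contract $(f,S)$ is viable, since $f\succeq_w\mu(w)\succeq_w\bot$ for $w\in S$, and it is not in $M(\mu)$, since $S\succ_f\mu(f)$. It remains to show that a viable contract $(f,S)\notin M(\mu)$ fails to block exactly when it is beaten from $M(\mu)$. It fails to block if and only if $\mu(f)\succ_f S$ or $\mu(w)\succ_w f$ for some $w\in S$. In the first case $\mu(f)\ne\emptyset$, because $S\succ_f\emptyset$, and $(f,\mu(f))$ beats $(f,S)$. In the second case $g=\mu(w)$ is a firm, because $f\succ_w\bot$, and $(g,\mu(g))$ beats $(f,S)$. Conversely, a contract of $M(\mu)$ that beats $(f,S)$ witnesses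 one of the two cases.
\end{proof}

It is convenient to draw the viable contracts as vertices, conflicts as edges, and an arrow from each contract to every contract that beats it. A stable matching is then a set $M$ of pairwise nonadjacent vertices such that every vertex outside $M$ sends an arrow into $M$.

A market built to have no stable matching usually uses only a few vectors of a given demand type. The next lemma restores the others.

\begin{lemma}\label{lem:padding}
Let $\mathcal{D}$ be a demand type on $W$. If some market on $W$ whose firms' demand type is contained in $\mathcal{D}$ has no stable matching, then some market on $W$ whose firms' demand type is exactly $\mathcal{D}$ has no stable matching.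
\end{lemma}

\begin{proof}
Let $\Gamma$ be a market with demand type $\mathcal{D}$, and let $\Gamma''$ be the market without a stable matching. Form $\Gamma'$ by adding to $\Gamma''$ a copy of each firm of $\Gamma$, with the same preference, and let every worker rank the added firms below all firms of $\Gamma''$ and below $\bot$. The demand type depends only on the firms' preferences, so that of $\Gamma'$ is $\mathcal{D}$. No contract of an added firm is viable, so $\Gamma'$ and $\Gamma''$ have the same viable contracts with the same conflicts and arrows. By Lemma~\ref{lem:kernel}, $\Gamma'$ has no stable matching.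
\end{proof}

\section{Two workers: the triangle}\label{sec:two}

The market $\Gamma_\triangle$ of Example~\ref{ex:two} has three contracts, all viable:
\[
a=(g_1,\{1,2\}),\qquad b=(g_2,\{1\}),\qquad c=(g_2,\{2\}).
\]
Each pair has exactly one common member. Worker $1$ prefers $a$ to $b$, firm $g_2$ prefers $b$ to $c$, and worker $2$ prefers $c$ to $a$, so the arrows form the directed cycle $b\to a\to c\to b$. A set $M$ of pairwise nonconflicting contracts has at most one element. If $M$ is empty, nothing is beaten from $M$. If $M$ has one element, the contract that beats this element is not beaten by it. By Lemma~\ref{lem:kernel}, $\Gamma_\triangle$ has no stable matching.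

The determinant in Example~\ref{ex:two} is the determinant of this triangle. Take the matrix whose columns are $a,b,c$ and whose rows are the shared members $1,2,g_2$, with a $1$ for membership, and subtract column $c$ from column $b$:
\[
\det\begin{pmatrix}1&1&0\\1&0&1\\0&1&1\end{pmatrix}
=\det\begin{pmatrix}1&1&0\\1&-1&1\\0&0&1\end{pmatrix}
=\det\begin{pmatrix}1&1\\1&-1\end{pmatrix}=-2 .
\]
The difference of two contracts of one firm has become the demand vector $(1,-1)$. Its sign fixes the arrow on the edge $bc$, and the demand type fixes nothing else. The two other edges belong to workers and can be oriented to complete a directed cycle. With two workers, every failure of total unimodularity is of this kind.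

\begin{proposition}\label{prop:two}
If $|W|\le2$ and $\mathcal{D}$ is a demand type on $W$ that is not TU, then some market with firms' demand type $\mathcal{D}$ has no stable matching.
\end{proposition}

\begin{proof}
All entries lie in $\{0,\pm1\}$, so $1\times1$ submatrices cause no failure. Hence $W=\{1,2\}$, and there are $u,v\in\mathcal{D}$ with $|u_1v_2-u_2v_1|\ge2$. Both products must be nonzero and of opposite sign, so $u,v\in\{\pm1\}^2$ and $u\ne\pm v$. Thus one of $u,v$ is $\pm(1,1)$ and the other is $\pm(1,-1)$. By Lemma~\ref{lem:moves}(iii), $(-1,-1)\notin\mathcal{D}$, so $(1,1)\in\mathcal{D}$. After renaming the workers, $(1,-1)\in\mathcal{D}$. This vector can only be $\mathbf{1}_{\{1\}}-\mathbf{1}_{\{2\}}$, so some firm keeps both $\{1\}$ and $\{2\}$ by Lemma~\ref{lem:moves}(iii), and $(1,0),(0,1)\in\mathcal{D}$ by Lemma~\ref{lem:moves}(ii). Therefore $\mathcal{D}_\triangle\subseteq\mathcal{D}$, and Lemma~\ref{lem:padding} applies to $\Gamma_\triangle$.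
\end{proof}

Theorem~\ref{thm:threshold} follows from Proposition~\ref{prop:two} and Theorem~\ref{thm:main}.

\section{Three or more workers: substitution in one direction}\label{sec:three}

\subsection{The pentagon}\label{sec:pentagon}

A longer odd cycle can pass through two firms, and then the demand type fixes two arrows. They may point in opposite directions around the cycle. Consider, on $W=\{1,2,3\}$, the firms
\begin{equation}\label{eq:pentagon}
f_1\colon\{1,2\}\succ\emptyset,\qquad f_2\colon\{1\}\succ\{3\}\succ\emptyset,\qquad f_3\colon\{2\}\succ\{3\}\succ\emptyset .
\end{equation}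
Their demand types are $\{e_1+e_2\}$, $\{e_1,e_3,e_1-e_3\}$ and $\{e_2,e_3,e_2-e_3\}$, with union $\mathcal{D}_3$. The five contracts
\[
c_1=(f_1,\{1,2\}),\quad c_2=(f_2,\{1\}),\quad c_3=(f_2,\{3\}),\quad c_4=(f_3,\{3\}),\quad c_5=(f_3,\{2\})
\]
conflict along the pentagon $c_1c_2c_3c_4c_5$ and nowhere else (Figure~\ref{fig:pentagon}, left). As for the triangle, the column operations $c_2-c_3$ and $c_5-c_4$ reduce the membership matrix of the pentagon to the vectors $e_1+e_2$, $e_1-e_3$, $e_2-e_3$, and
\begin{equation}\label{eq:det}
\det\begin{pmatrix}1&1&0\\1&0&1\\0&-1&-1\end{pmatrix}=1\cdot(0+1)-1\cdot(-1-0)=2 .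
\end{equation}
The firms impose the arrows $c_3\to c_2$ and $c_4\to c_5$, so no choice of the workers' preferences makes the pentagon a directed cycle. Suppose that all five contracts are viable. If workers $1$ and $2$ both prefer $c_1$, take $M=\{c_1,c\}$, where $c$ is worker $3$'s favorite of $c_3,c_4$: then $c_2$ and $c_5$ are beaten by $c_1$, and the other contract of worker $3$ is beaten by $c$. Otherwise take $M=\{c_2,c_5\}$: then $c_1$ is beaten by one of the two, $c_3$ by $c_2$, and $c_4$ by $c_5$. In both cases $M$ is stable. Workers $1$ and $2$ were placed without regard to worker $3$, who then took the best firm left vacant.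

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,every node/.style={font=\small}]
\begin{scope}
\node (a) at (90:1.9) {$(f_1,\{1,2\})$};
\node (b) at (162:1.9) {$(f_2,\{1\})$};
\node (c) at (234:1.9) {$(f_2,\{3\})$};
\node (d) at (306:1.9) {$(f_3,\{3\})$};
\node (e) at (18:1.9) {$(f_3,\{2\})$};
\draw[dashed] (a) -- node[above left] {$1$} (b);
\draw[->,very thick] (c) -- node[left] {$f_2$} (b);
\draw[dashed] (c) -- node[below] {$3$} (d);
\draw[->,very thick] (d) -- node[right] {$f_3$} (e);
\draw[dashed] (e) -- node[above right] {$2$} (a);
\end{scope}
\begin{scope}[xshift=6.4cm]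
\node (a) at (90:1.9) {$(f_1,\{1,2\})$};
\node (b) at (162:1.9) {$(f_2,\{1\})$};
\node (c) at (234:1.9) {$(f_2,\{3\})$};
\node (d) at (306:1.9) {$(f_3,\{3\})$};
\node (e) at (18:1.9) {$(f_3,\{2\})$};
\draw[->,dashed] (a) -- node[above left] {$1$} (b);
\draw[->,very thick] (b) -- node[left] {$f_2$} (c);
\draw[->,dashed] (c) -- node[below] {$3$} (d);
\draw[->,very thick] (d) -- node[right] {$f_3$} (e);
\draw[->,dashed] (e) -- node[above right] {$2$} (a);
\end{scope}
\end{tikzpicture}
\caption{Five contracts (firm, set of workers). An edge joins two contracts with a common member, is labeled by that member, and points to the contract the member prefers. Solid arrows are fixed by the firms; dashed edges can be oriented freely by the workers. Left: $f_2$ prefers worker $1$ to worker $3$ and $f_3$ prefers worker $2$ to worker $3$, so the solid arrows oppose each other and no directed cycle can form. Right: $f_2$ prefers worker $3$ to worker $1$, the workers complete a directed $5$-cycle, and no stable matching exists.}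
\label{fig:pentagon}
\end{figure}

\begin{remark}\label{rem:flip}
Reverse the preference of $f_2$ to $\{3\}\succ\{1\}\succ\emptyset$. The demand type $\mathcal{D}_3'$ of the new firms is $\mathcal{D}_3$ with $e_1-e_3$ replaced by its negative. With $1\colon f_2\succ f_1\succ\bot$, $2\colon f_1\succ f_3\succ\bot$ and $3\colon f_3\succ f_2\succ\bot$, the only arrows are $c_i\to c_{i+1}$, indices modulo $5$ (Figure~\ref{fig:pentagon}, right). In a stable $M$, $c_i\notin M$ forces $c_{i+1}\in M$ and $c_i\in M$ forces $c_{i+1}\notin M$, so $2|M|=5$, which is absurd. Thus $\mathcal{D}_3'$ does not guarantee stability, while $\mathcal{D}_3$ does by Theorem~\ref{thm:main}. No condition that is invariant under negating a column, as total unimodularity is, can tell the two apart.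
\end{remark}

\subsection{What a firm can keep}

The pentagon is a single market. Theorem~\ref{thm:main} concerns every market of type contained in $\mathcal{D}_n$, with any number of firms, and other preferences are possible: the firm $f_1$ of Example~\ref{ex:two}, which keeps $\{1\}$, $\{2\}$ and $\{1,2\}$, has demand type $\{e_1,e_2,e_1+e_2\}\subseteq\mathcal{D}_n$. The following lemma collects what the demand type forces on an arbitrary firm.

\begin{lemma}\label{lem:structure}
Let $f$ be a firm with $\mathcal{D}_f\subseteq\mathcal{D}_n$.
\begin{itemize}
\item[(i)] Every nonempty set in $\mathcal{A}_f$ is one of $\{1\},\dots,\{n\},\{1,2\}$.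
\item[(ii)] If $j\ge4$ and $\{j\}\in\mathcal{A}_f$, then $\mathcal{A}_f=\{\emptyset,\{j\}\}$.
\item[(iii)] If $\{3\}\in\mathcal{A}_f$ and $\emptyset\ne S\in\mathcal{A}_f$ with $S\subseteq\{1,2\}$, then $S\succ_f\{3\}$.
\item[(iv)] If $\{1\},\{2\}\in\mathcal{A}_f$, then $\{1,2\}\in\mathcal{A}_f$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The $0/1$ vectors in $\mathcal{D}_n$ are $e_1,\dots,e_n$ and $e_1+e_2$; apply Lemma~\ref{lem:moves}(ii).

(ii) The only vector of $\mathcal{D}_n$ with nonzero $j$th coordinate is $e_j$. Suppose that $f$ keeps a nonempty $S\ne\{j\}$. Then $j\notin S$ by (i). Let $T=\operatorname{Ch}_f(S\cup\{j\})$. If $T=\{j\}$, Lemma~\ref{lem:moves}(i) with $S'=S$ gives $e_j-\mathbf{1}_S\in\mathcal{D}_n$; this vector has $j$th coordinate $1$ and differs from $e_j$. If $T\ne\{j\}$, then $j\notin T$ by (i), and Lemma~\ref{lem:moves}(i) with $S'=\{j\}$ gives $\mathbf{1}_T-e_j\in\mathcal{D}_n$, which has $j$th coordinate $-1$. Both cases are impossible.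

(iii) Let $T=\operatorname{Ch}_f(S\cup\{3\})$. If $T=\{3\}$, then $e_3-\mathbf{1}_S\in\mathcal{D}_n$ by Lemma~\ref{lem:moves}(i), but no vector of $\mathcal{D}_n$ has a negative first or second coordinate. So $T\ne\{3\}$, and $3\notin T$ by (i). Then $T\subseteq S$, and \eqref{eq:consistent} gives $T=\operatorname{Ch}_f(S)=S$. Thus $S$ is the best subset of $S\cup\{3\}$, and $S\succ_f\{3\}$.

(iv) Let $T=\operatorname{Ch}_f(\{1,2\})$. If $T$ were $\{1\}$, $\{2\}$ or $\emptyset$, Lemma~\ref{lem:moves}(i) with $S'=\{2\}$, $\{1\}$, $\{1\}$ would put $e_1-e_2$, $e_2-e_1$ or $-e_1$, respectively, in $\mathcal{D}_n$. None of them lies in $\mathcal{D}_n$, so $T=\{1,2\}$.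
\end{proof}

Part (ii) says that the workers $j\ge4$ do not interact with anyone, part (iii) that worker $3$ never displaces worker $1$ or $2$, and part (iv) that workers $1$ and $2$ never compete for a single seat.

\subsection{Proof of Theorem~\ref{thm:main}}

The firms \eqref{eq:pentagon}, together with one firm $\{j\}\succ\emptyset$ of demand type $\{e_j\}$ for each $j\ge4$, have demand type $\mathcal{D}_n$. By \eqref{eq:det}, $\mathcal{D}_n$ is not TU, and the three vectors in \eqref{eq:det} together with $e_4,\dots,e_n$ are $n$ vectors of $\mathcal{D}_n$ with determinant $2$.

Now fix a market with $\mathcal{D}_f\subseteq\mathcal{D}_n$ for all $f$ and with arbitrary preferences of the workers. As in the pentagon, we place workers $1$ and $2$ first.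

\medskip\noindent\emph{Step 1: workers $1$ and $2$.} For $i=1,2$ let $s_i$ be worker $i$'s favorite element of $\{\bot\}\cup\{f:\{i\}\in\mathcal{A}_f\}$. This is what worker $i$ can obtain alone, so a joint contract can survive only at a firm that both workers like at least as much. Let
\[
L=\{f\in F:\{1,2\}\in\mathcal{A}_f,\ f\succeq_1 s_1,\ f\succeq_2 s_2\}.
\]
The inequalities are weak because a firm that keeps both $\{i\}$ and $\{1,2\}$ may be $s_i$ itself. Define an assignment $\nu$ of workers $1$ and $2$. If $L\ne\emptyset$, let $f^*$ be worker $1$'s favorite firm in $L$ and put $\nu(1)=\nu(2)=f^*$. If $L=\emptyset$, put $\nu(i)=s_i$. In both cases $\nu(i)\succeq_i s_i\succeq_i\bot$. Write $\nu(f)=\{i\in\{1,2\}:\nu(i)=f\}$.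

If $L=\emptyset$, then $s_1$ and $s_2$ are not the same firm: if $s_1=s_2=f\in F$, then $\{1,2\}\in\mathcal{A}_f$ by Lemma~\ref{lem:structure}(iv), and so $f\in L$. Hence in this case $\nu(f)=\{i\}$ whenever $f=s_i$. It follows that $\nu(f)\in\mathcal{A}_f$ for every firm $f$, in both cases. We claim:
\begin{itemize}
\item[$(*)$] no contract $(f,S)$ with $S\subseteq\{1,2\}$ satisfies $S\succ_f\nu(f)$ and $f\succeq_i\nu(i)$ for all $i\in S$.
\end{itemize}
Suppose that $(f,S)$ is such a contract, and first let $L\ne\emptyset$. Then $f\ne f^*$, because $\nu(f^*)=\{1,2\}$ is the best subset of $\{1,2\}$ for $f^*$. So $f\succ_i f^*\succeq_i s_i$ for all $i\in S$. If $S=\{i\}$, this contradicts the choice of $s_i$. If $S=\{1,2\}$, then $f\in L$ and $f\succ_1 f^*$, which contradicts the choice of $f^*$. Now let $L=\emptyset$, so that $f\succeq_i s_i$ for all $i\in S$. If $S=\{i\}$, the choice of $s_i$ gives $f=s_i$, hence $\nu(f)=\{i\}=S$, contrary to $S\succ_f\nu(f)$. If $S=\{1,2\}$, then $f\in L$, a contradiction. This proves $(*)$.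

\medskip\noindent\emph{Step 2: the other workers.} Let $\mu(i)=\nu(i)$ for $i=1,2$. Let $\mu(3)$ be worker $3$'s favorite element of $\{\bot\}\cup\{f:\{3\}\in\mathcal{A}_f,\ \nu(f)=\emptyset\}$, and for $j\ge4$ let $\mu(j)$ be worker $j$'s favorite element of $\{\bot\}\cup\{f:\{j\}\in\mathcal{A}_f\}$. Then (S2) holds. Each worker is sent only to a firm that keeps some set containing her. By Lemma~\ref{lem:structure}(ii), a firm that keeps $\{j\}$ for some $j\ge4$ therefore receives $\emptyset$ or $\{j\}$. Any other firm $f$ employs no worker $j\ge4$, so
\begin{equation}\label{eq:cases}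
\mu(f)=\nu(f),\qquad\text{or}\qquad \nu(f)=\emptyset\ \text{ and }\ \mu(f)=\{3\}\in\mathcal{A}_f .
\end{equation}
Hence (S1) holds.

\medskip\noindent\emph{Step 3: no contract blocks.} Suppose that a contract $(f,S)$ blocks $\mu$. By Lemma~\ref{lem:structure}(i) there are three cases, and in the first two $f$ keeps no $\{j\}$ with $j\ge4$, by Lemma~\ref{lem:structure}(ii), so that \eqref{eq:cases} applies.

Let $S\subseteq\{1,2\}$. In the first case of \eqref{eq:cases}, $S\succ_f\mu(f)=\nu(f)$; in the second, $S\succ_f\emptyset=\nu(f)$ because $S$ is acceptable. Also $f\succeq_i\mu(i)=\nu(i)$ for $i\in S$. This contradicts $(*)$.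

Let $S=\{3\}$. If $f=\mu(3)$, then $\mu(f)=\{3\}=S$ by \eqref{eq:cases}, and $(f,S)$ does not block. So $f\succ_3\mu(3)$, and the choice of $\mu(3)$ gives $\nu(f)\ne\emptyset$. Then $\mu(f)=\nu(f)$ is a nonempty kept subset of $\{1,2\}$, and Lemma~\ref{lem:structure}(iii) gives $\mu(f)\succ_f\{3\}=S$, a contradiction.

Let $S=\{j\}$ with $j\ge4$. From $f\succeq_j\mu(j)$ and the choice of $\mu(j)$ we get $f=\mu(j)$, hence $\mu(f)=\{j\}=S$, a contradiction.

By Lemma~\ref{lem:kernel}, $\mu$ is stable. \qed

\begin{remark}
The proof uses the absence of $e_3-e_1$ in Lemma~\ref{lem:structure}(iii) and that of $e_1-e_2$ in Lemma~\ref{lem:structure}(iv), and neither vector can be admitted. The set $\mathcal{D}_n\cup\{e_3-e_1\}$ contains the demand type of the market in Remark~\ref{rem:flip}, and $\mathcal{D}_n\cup\{e_1-e_2\}$ contains that of $\Gamma_\triangle$; in both markets the remaining workers can be added without creating contracts.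
\end{remark}

\section{Demand types without substitution}\label{sec:perfect}

\subsection{A conflict with and without an arbiter}\label{sec:arbiter}

A firm with a single acceptable set $S$ has demand type $\{\mathbf{1}_S\}$, so every set of nonzero $0/1$ vectors is a demand type. In a market of such firms all conflicts are at workers and the demand type fixes no arrow. The only constraint is that each worker's preference be a linear order.

Take three firms $g_1,g_2,g_3$ with acceptable sets $E_1=\{1,2\}$, $E_2=\{2,3\}$, $E_3=\{3,1\}$. Each pair of sets shares its own worker, so the arrows can be chosen as $g_1\to g_2\to g_3\to g_1$, and the argument of Section~\ref{sec:two} shows that no stable matching exists. This is the smallest configuration (c1), and $(\frac12,\frac12,\frac12)$ is a vertex of the polytope $P$, being the unique solution of its three worker constraints taken with equality. Now add a worker $4$ to all three sets. The $3\times3$ submatrix in rows $1,2,3$ is unchanged, with determinant $\pm2$. But let $M$ consist of worker $4$'s favorite viable contract, if there is one. It beats every other viable contract, so $M$ is stable. In $P$, the constraint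 $x_{E_1}+x_{E_2}+x_{E_3}\le1$ of worker $4$ cuts off the half-integral point. Total unimodularity examines each submatrix separately and cannot see that a further row removes the fractional vertex; perfection looks at the polytope itself.

We prove Theorem~\ref{thm:perfect} in the order (a)$\Rightarrow$(c)$\Rightarrow$(b)$\Rightarrow$(a).

\subsection{The three obstructions}

The following proposition is the last assertion of Theorem~\ref{thm:perfect}, and it contains (a)$\Rightarrow$(c).

\begin{proposition}\label{prop:obstruction}
Let $\mathcal{D}$ be any demand type on $W$. If $\mathcal{E}(\mathcal{D})$ contains a configuration \textup{(c1)}, \textup{(c2)} or \textup{(c3)}, then some market with firms' demand type $\mathcal{D}$ has no stable matching.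
\end{proposition}

\begin{proof}
Let $E_1,\dots,E_k$ be the sets of the configuration, with indices in $\mathbb{Z}_k$. Take firms $g_i\colon E_i\succ\emptyset$, so that $\mathcal{D}_{g_i}=\{\mathbf{1}_{E_i}\}\subseteq\mathcal{D}$, and let $c_i=(g_i,E_i)$ be their contracts. We want the preferences to rotate along a cycle through all $k$ sets whose consecutive sets intersect. In (c1) and (c2) the cycle $i\mapsto i+1$ will do. In (c3) the sets $E_i$ and $E_{i+1}$ are disjoint, and we use $i\mapsto i+2$. So let $d=1$ in cases (c1), (c2) and $d=2$ in case (c3).

For a worker $w$ let $I_w=\{i:w\in E_i\}$. Worker $w$ ranks first the firms $g_i$ with $i\in I_w$, in a linear order such that $g_{i+d}\succ_w g_i$ whenever $i,i+d\in I_w$; then $\bot$; then the other firms. Such an order exists. Indeed, the arcs $i\to i+d$ form a single directed cycle through all of $\mathbb{Z}_k$, for $d=2$ because $k$ is odd. The set $I_w$ is a proper subset of $\mathbb{Z}_k$, in (c1) because the common intersection is empty and in (c2), (c3) because some two of the sets are disjoint. So the arcs inside $I_w$ form disjoint directed paths, which can be listed one after the other.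

All contracts are viable. The contract $c_m$ can beat $c_i$ only if $E_m\cap E_i\ne\emptyset$, and by construction
\begin{equation}\label{eq:rotate}
c_i\text{ does not beat }c_{i+d}\qquad(i\in\mathbb{Z}_k).
\end{equation}
Suppose that $\mu$ is stable and let $M=\{i:c_i\in M(\mu)\}$. The sets $E_i$, $i\in M$, are pairwise disjoint, and by Lemma~\ref{lem:kernel} every $c_i$ with $i\notin M$ is beaten by some $c_m$ with $m\in M$. In particular $M\ne\emptyset$.

(c1) The sets intersect pairwise, so $M=\{i\}$ for some $i$. By \eqref{eq:rotate}, $c_{i+1}$ is not beaten from $M$.

(c2) If $i\notin M$, then $c_i$ is beaten by some $c_m$ with $m\in M$ and $m=i\pm1$, and \eqref{eq:rotate} excludes $m=i-1$; so $i+1\in M$. If $i\in M$, then $i+1\notin M$ because $E_i\cap E_{i+1}\ne\emptyset$. Thus exactly one of $i,i+1$ lies in $M$ for each $i$. Summing over $i$ gives $2|M|=k$, and $k$ is odd.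

(c3) Any two elements of $M$ differ by $\pm1$. Three residues that pairwise differ by $\pm1$ exist only if $k=3$, so $M\subseteq\{i,i+1\}$ for some $i$. Then $i+2\notin M$, and $c_{i+2}$ is beaten neither by $c_i$, by \eqref{eq:rotate}, nor by $c_{i+1}$, since $E_{i+1}\cap E_{i+2}=\emptyset$.

In each case we reach a contradiction, so this market has no stable matching. Lemma~\ref{lem:padding} completes the proof.
\end{proof}

\subsection{From the obstructions to the polytope}

We recall the facts on perfect graphs that we need. A \emph{clique} is a set of pairwise adjacent vertices. A graph $G$ is \emph{perfect} if in every induced subgraph the chromatic number equals the largest size of a clique. A \emph{hole} is an induced cycle of length at least $4$, and an \emph{antihole} is an induced subgraph whose complement is a cycle of length at least $4$. The Strong Perfect Graph Theorem~\cite{CRST} states that $G$ is perfect if and only if it has no hole and no antihole of odd length at least $5$. The complement of a $5$-cycle is a $5$-cycle, so only antiholes of odd length at least $7$ have to be excluded separately. If $G$ is perfect, then the clique polytope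
\[
\Bigl\{x\in\mathbb{R}_{\ge0}^{V(G)}:\sum_{v\in K}x_v\le1\text{ for every clique }K\Bigr\}
\]
is integral~\cite{Lovasz,Fulkerson,Chvatal}.

\begin{proof}[Proof of \textup{(c)}$\Rightarrow$\textup{(b)}]
Let $G$ be the graph with vertex set $\mathcal{E}(\mathcal{D})$ in which two distinct sets are adjacent if they intersect. For each worker $w$ the family $K_w=\{S\in\mathcal{E}(\mathcal{D}):w\in S\}$ is a clique, so $P$ contains the clique polytope of $G$. Conversely, every nonempty clique $K$ lies in some $K_w$: for $|K|=1$ because the sets are nonempty, for $|K|=2$ by the definition of adjacency, and for $|K|\ge3$ because (c1) is absent. For $x\in P$ this gives $\sum_{S\in K}x_S\le\sum_{S\in K_w}x_S\le1$. Hence $P$ is the clique polytope of $G$. Configurations (c2) and (c3) are exactly the odd holes of length at least $5$ and the odd antiholes of length at least $7$ in $G$. They are absent, so $G$ is perfect and $P$ is integral.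
\end{proof}

\subsection{Fractional stable solutions}

For (b)$\Rightarrow$(a) we first find a fractional solution with the property in Lemma~\ref{lem:kernel}(iii), which exists in every market, and then round it with the help of (b). The first step rests on Scarf's lemma~\cite{Scarf}, in the following form.

\begin{lemma}[Scarf]\label{lem:scarf}
Let $m<N$. Let $B$ be an $m\times N$ matrix whose first $m$ columns form the identity matrix, let $b\in\mathbb{R}^m_{\ge0}$, and suppose that $\{\alpha\ge0:B\alpha=b\}$ is bounded. Let $C=(c_{ik})$ be an $m\times N$ matrix such that $c_{ii}\le c_{ik}\le c_{ij}$ whenever $i,j\le m<k$ and $i\ne j$. Then there are a set $J\subseteq\{1,\dots,N\}$ with $|J|=m$ and a vector $\alpha\ge0$ with $B\alpha=b$ and $\alpha_j=0$ for $j\notin J$, such that for each column $k$ there is a row $i$ with $c_{ik}\le c_{ij}$ for all $j\in J$.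
\end{lemma}

In our use the rows are agents, the first $m$ columns are slack variables, the other columns are contracts, and $c_{ik}$ is the value of column $k$ to agent $i$. The conclusion says that each column has an agent who likes all columns of $J$ at least as much.

Let $A$ be a $0/1$ matrix, and for each row $i$ let $>_i$ be a strict linear order on the columns that have a $1$ in row $i$. Let $x\ge0$ satisfy $Ax\le\mathbf{1}$. Row $i$ is \emph{tight} for $x$ if $(Ax)_i=1$. Row $i$ \emph{dominates} column $k$ at $x$ if $A_{ik}=1$, row $i$ is tight for $x$, and every column $j$ with $x_j>0$ and $A_{ij}=1$ satisfies $j\ge_i k$.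

\begin{lemma}\label{lem:fractional}
If $A$ has at least one column and no zero column, then there is $x\ge0$ with $Ax\le\mathbf{1}$ at which every column is dominated by some row.
\end{lemma}

\begin{proof}
Let $A$ have $m$ rows and $r$ columns. Put $B=[\,I\mid A\,]$ and $b=\mathbf{1}$, and number the columns of $A$ as columns $m+1,\dots,m+r$ of $B$. Every column of $B$ is nonnegative and has an entry $1$, so $B\alpha=\mathbf{1}$ and $\alpha\ge0$ force $\alpha\le\mathbf{1}$. Let $H=r+1$. Define $c_{ii}=0$ and $c_{ij}=H+1$ for $j\le m$, $j\ne i$. For $k>m$ with $B_{ik}=1$, let $c_{ik}\in\{1,\dots,r\}$ be the rank of $k$ in $>_i$, counted from the bottom; for $k>m$ with $B_{ik}=0$, let $c_{ik}=H$. The hypothesis on $C$ holds since $0\le c_{ik}\le H+1$. The values are arranged so that $c_{ij}\ge H$ exactly when $B_{ij}=0$.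

Let $J$ and $\alpha$ be as in Lemma~\ref{lem:scarf}, and let $x$ be the restriction of $\alpha$ to the columns of $A$, so that $Ax\le\mathbf{1}$. Fix $k>m$ and let $i$ be the row given by the lemma. If $B_{ik}=0$, then $c_{ij}\ge c_{ik}=H$ for all $j\in J$, so $B_{ij}=0$ for all $j\in J$ and $(B\alpha)_i=0\ne1$. Hence $B_{ik}=1$. Since $c_{ii}=0<c_{ik}$, the slack column $i$ is not in $J$, so $\alpha_i=0$ and row $i$ is tight for $x$. Finally, a column $j>m$ with $x_j>0$ and $B_{ij}=1$ lies in $J$, so $c_{ij}\ge c_{ik}$, which means $j\ge_i k$.
\end{proof}

\subsection{Rounding: proof of (b)$\Rightarrow$(a)}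

Let $\mathcal{D}\subseteq\{0,1\}^W$, suppose that $P$ is integral, and fix a market with firms' demand type $\mathcal{D}$. Each $S\in\mathcal{E}(\mathcal{D})$ is nonempty, so $P\subseteq[0,1]^{\mathcal{E}(\mathcal{D})}$ and the vertices of $P$ are $0/1$ vectors. If there is no viable contract, then $M=\emptyset$ is stable by Lemma~\ref{lem:kernel}. Otherwise let $A$ be the membership matrix: its columns are the viable contracts, its rows are the firms and the workers, and column $(f,S)$ has a $1$ in row $f$ and in the rows $w\in S$. Row $f$ orders its columns by $\succ_f$. Row $w$ ranks $(g,T)$ above $(f,S)$ if $g\succ_w f$, or $g=f$ and $T\succ_f S$. These are strict linear orders, and a column that some row ranks above another column beats it. For a vector $y$ indexed by viable contracts and a row $\rho$, write $y(\rho)=(Ay)_\rho$. Let $x$ be given by Lemma~\ref{lem:fractional}, and let $J$ be the set of contracts on which $x$ is positive.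

It suffices to find a $0/1$ vector $x^*$ with $Ax^*\le\mathbf{1}$, with support in $J$, and such that every row tight for $x$ is tight for $x^*$. Indeed, the support $M$ of $x^*$ is then a set of pairwise nonconflicting viable contracts. Let $c\notin M$ be a viable contract and let $\rho$ be a row that dominates $c$ at $x$. Since $x^*(\rho)=1$, some $c'\in M$ has a $1$ in row $\rho$. Since $c'\in J$ and $c'\ne c$, row $\rho$ ranks $c'$ above $c$, so $c'$ beats $c$. By Lemma~\ref{lem:kernel}, $M$ is a stable matching.

The difficulty is that (b) concerns only the rows of the workers. Steps 1 and 2 show that, on $J$, the row of each firm is controlled by the row of a single worker.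

\medskip\noindent\emph{Step 1: kept sets are closed under union.} Let $S,S'\in\mathcal{A}_f$ and $T=\operatorname{Ch}_f(S\cup S')$. If $T\ne S'$, Lemma~\ref{lem:moves}(i) gives $\mathbf{1}_T-\mathbf{1}_{S'}\in\mathcal{D}\subseteq\{0,1\}^W$, so $S'\subseteq T$; and $S'\subseteq T$ is trivial if $T=S'$. Exchanging the roles of $S$ and $S'$ gives $S\subseteq T$. Hence $T=S\cup S'$ and $S\cup S'\in\mathcal{A}_f$.

\medskip\noindent\emph{Step 2: for each firm $f$, the sets $S$ with $(f,S)\in J$ form a chain under inclusion.} Suppose that $(f,S),(f,S')\in J$ and neither set contains the other. Then $U=S\cup S'$ is kept by $f$ and strictly contains $S$ and $S'$, so $U\succ_f S$ and $U\succ_f S'$. The contract $(f,U)$ is viable, since each of its workers belongs to the viable contract $(f,S)$ or $(f,S')$. Let $\rho$ be a row that dominates $(f,U)$ at $x$. Then $\rho$ is $f$ or a worker in $S\cup S'$, so one of $(f,S),(f,S')$ has a $1$ in row $\rho$. This column lies in $J$, and row $\rho$ ranks it strictly below $(f,U)$, contrary to domination.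

\medskip\noindent\emph{Step 3: rounding the rows of the workers.} Forget the firms. By Lemma~\ref{lem:moves}(ii), $S\in\mathcal{E}(\mathcal{D})$ for every contract $(f,S)$. Define $\bar x\in\mathbb{R}_{\ge0}^{\mathcal{E}(\mathcal{D})}$ by $\bar x_S=\sum_{f:\,(f,S)\in J}x_{(f,S)}$. Then $\sum_{S\ni w}\bar x_S=x(w)\le1$ for every worker $w$, so $\bar x\in P$. Write $\bar x=\sum_t\lambda_t\,p^t$ with vertices $p^t$ of $P$, all $\lambda_t>0$ and $\sum_t\lambda_t=1$, and let $p=p^1\in\{0,1\}^{\mathcal{E}(\mathcal{D})}$. If $p_S=1$ then $\bar x_S\ge\lambda_1>0$, so we can choose a firm $f_S$ with $(f_S,S)\in J$. Let $x^*$ be the indicator vector of $\{(f_S,S):p_S=1\}$. Its support lies in $J$, and $x^*(w)=\sum_{S\ni w}p_S\le1$ for every worker $w$. If $x(w)=1$, then $1$ is the average of the numbers $\sum_{S\ni w}p^t_S\le1$ with positive weights $\lambda_t$, so each of them is $1$, and $x^*(w)=1$.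

\medskip\noindent\emph{Step 4: the rows of the firms.} If $f$ has no contract in $J$, then $x(f)=x^*(f)=0$ and there is nothing to prove. Otherwise let $w$ be a worker in the smallest set of the chain of $f$. Then $w$ belongs to every contract of $f$ in $J$, so $y(f)\le y(w)$ for every $y\ge0$ with support in $J$. In particular $x^*(f)\le x^*(w)\le1$. Suppose that $x(f)=1$. Then $1=x(f)\le x(w)\le1$, so row $w$ is tight for $x$, and the equality $x(w)=x(f)$ shows that no contract in $J$ of another firm contains $w$. Hence $x^*(f)=x^*(w)$, and $x^*(w)=1$ by Step 3.

\medskip
The vector $x^*$ has all the required properties, so (a) holds. Together with Proposition~\ref{prop:obstruction} and the implication (c)$\Rightarrow$(b), this proves Theorem~\ref{thm:perfect}. \qed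

\begin{remark}
The hypothesis $\mathcal{D}\subseteq\{0,1\}^W$ is used only in Step 1, and the equivalence fails without it. For $\mathcal{D}_\triangle$ the family $\mathcal{E}(\mathcal{D}_\triangle)$ consists of $\{1\}$, $\{2\}$, $\{1,2\}$; it satisfies (c), hence (b), while (a) fails. One sees where the rounding breaks. In $\Gamma_\triangle$ the vector $x_a=x_b=x_c=\frac12$ has $a,b,c$ dominated by the rows $2$, $1$, $g_2$, and the sets $\{1\},\{2\}$ of $g_2$ are not a chain. A $0/1$ vector that keeps both worker rows tight has support $\{a\}$ or $\{b,c\}$. The first leaves row $g_2$ slack, so that $c$ blocks, and the second gives $g_2$ two contracts.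
\end{remark}

\subsection{Proof of Corollary~\ref{cor:four}}

The set $\mathcal{D}^\circ$ is the demand type of seven firms, each with a single acceptable set. Expanding along the column $e_4$, the determinant of the three triples and $e_4$ is, up to sign,
\[
\det\begin{pmatrix}1&1&0\\1&0&1\\0&1&1\end{pmatrix}=-2,
\]
so $\mathcal{D}^\circ$ is neither TU nor unimodular. We check condition (c) of Theorem~\ref{thm:perfect}.

If a pairwise intersecting subfamily of $\mathcal{E}(\mathcal{D}^\circ)$ contains a singleton $\{i\}$, then all its members contain $i$. Otherwise it consists of triples, which all contain $4$. So (c1) is absent.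

In a configuration (c2) or (c3), every set $E_i$ meets two sets of the configuration that are disjoint from each other: $E_{i-1}$ and $E_{i+1}$ in (c2), and $E_{i+2}$ and $E_{i+3}$ in (c3). A singleton $\{i\}$ cannot have this property, since any two sets that meet it contain $i$. Only the three triples remain, and a configuration needs at least five sets. Thus (c) holds, and Theorem~\ref{thm:perfect} gives the corollary. \qed

\begin{thebibliography}{9}

\bibitem{CRST} Chudnovsky, Robertson, Seymour and Thomas, Ann. of Math., 2006.

\bibitem{Chvatal} Chv\'atal, J. Combin. Theory B, 1975.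

\bibitem{Fulkerson} Fulkerson, 1972.

\bibitem{Huang} Chao Huang, \emph{Stable matching: an integer programming approach}, arXiv:2103.03418 (2021).

\bibitem{Lovasz} Lov\'asz, 1972.

\bibitem{Scarf} Scarf, Econometrica, 1967.

\end{thebibliography}
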